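\title{The sharp lower bound for the Fourier entropy of Boolean functions on the biased cube}

\begin{abstract}
Let $f$ be a $\pm1$-valued function on $\{0,1\}^n$ with the $p$-biased product measure, let $I_1,\dots,I_n$ be its influences, and let $q=4p(1-p)$. We prove that the entropy of the squared Fourier coefficients of $f$ is at least $h(q)\sum_kI_k^2$, where $h$ is the binary entropy function, as conjectured by Chang. Equality holds exactly for parity functions and their negatives. The proof bounds the entropy by conditional entropies of single coordinates and uses that $h(\theta)$ is a convex function of $\sqrt{\theta(1-\theta)}$. We extend the bound to unequal biases, and we prove by a different argument a lower bound that is linear in the influences; its exponent cannot be lowered, and its constant is asymptotically optimal as $p\to0$ or $p\to1$.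
\end{abstract}

\section{Introduction}\label{sec:intro}

Fix $0<p<1$ and give the cube $\{0,1\}^n$ the product measure $\mu_p^n=(p\delta_{1}+(1-p)\delta_{0})^{\otimes n}$. Put
\[
\sigma=\sqrt{p(1-p)},\qquad \chi_k(x)=\frac{x_k-p}{\sigma},\qquad \chi_S=\prod_{k\in S}\chi_k\quad(S\subset[n]).
\]
The functions $\chi_1,\dots,\chi_n$ are independent with mean $0$ and variance $1$, so the $2^n$ functions $\chi_S$ form an orthonormal basis of $L^2(\mu_p^n)$. Every real function $f$ on the cube has a unique expansion $f=\sum_S\hat f(S)\chi_S$, and $\mathbb E[fg]=\sum_S\hat f(S)\hat g(S)$ (Parseval's identity). If $\mathbb E[f^2]=1$, and in particular if $f$ is \emph{Boolean}, that is, takes values in $\{\pm1\}$, then $S\mapsto\hat f(S)^2$ is a probability distribution on the subsets of $[n]$, the \emph{spectral distribution} of $f$. Its Shannon entropy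
\[
\mathrm{Ent}_p(f)=\sum_{S\subset[n]}\hat f(S)^2\log\frac1{\hat f(S)^2}
\]
is the \emph{Fourier entropy} of $f$. It measures how widely the spectrum is spread, and it vanishes only if $f=\pm\chi_S$ for some $S$. Logarithms are natural and $0\log0=0$. For Boolean $f$, the \emph{influence} of the coordinate $k$ is the probability that flipping $x_k$ changes the value:
\[
I_k=\mathbb P_{x\sim\mu_p^n}\big[f(x)\ne f(x\oplus e_k)\big].
\]

Must a Boolean function that is sensitive to its inputs have a spread-out spectrum? For $p=\frac12$ it need not: then $\chi_k=2x_k-1$ is Boolean, and $\chi_{[n]}$ has entropy $0$ and all influences equal to $1$. For $p\ne\frac12$ and $S\ne\emptyset$ we have $|\chi_S(0)|=(p/(1-p))^{|S|/2}\ne1$, so every nonconstant Boolean function has positive entropy, and one may ask how much. Let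
\[
q=4p(1-p)=4\sigma^2\in(0,1],\qquad 1-q=(1-2p)^2,\qquad h(\theta)=-\theta\log\theta-(1-\theta)\log(1-\theta).
\]
In one variable the nonconstant Boolean functions are $\pm(1-2x_1)$, and
\begin{equation}\label{eq:dictator}
1-2x_k=(1-2p)-2\sigma\chi_k
\end{equation}
has squared coefficients $1-q$ and $q$, hence entropy $h(q)$. For the parity function $\Pi_A=\prod_{k\in A}(1-2x_k)$, multiplying out \eqref{eq:dictator} gives the squared coefficient $q^{|S|}(1-q)^{|A\setminus S|}$ at each $S\subset A$: a set drawn from the spectral distribution contains each element of $A$ independently with probability $q$. The influences are $1$ on $A$ and $0$ off $A$, so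
\begin{equation}\label{eq:parity}
\mathrm{Ent}_p(\pm\Pi_A)=|A|\,h(q)=h(q)\sum_kI_k^r\qquad\text{for every } r>0 .
\end{equation}
Thus an inequality $\mathrm{Ent}_p(f)\ge C\sum_kI_k^r$ for all Boolean $f$ forces $C\le h(q)$, and the natural guess is that parities are extremal. Chang \cite{Chang} states the bound $\mathrm{Ent}_p(f)\ge q(1-q)\sum_kI_k^2$ and conjectures that, for every $0<p<1$ and every Boolean $f$,
\begin{equation}\label{eq:conj}
\mathrm{Ent}_p(f)\ \ge\ h(q)\sum_{k=1}^nI_k^2 .
\end{equation}
The constant $h(q)$ is at least $4\log2$ times $q(1-q)$, by Lemma~\ref{lem:psi}(c) below. We prove \eqref{eq:conj} in a stronger form that involves the function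
\begin{equation}\label{eq:psi}
\Psi(s)=h\Big(\frac{1-\sqrt{1-4s^2}}2\Big),\qquad 0\le s\le\tfrac12 .
\end{equation}

\begin{theorem}\label{thm:main}
For every $0<p<1$ and every Boolean function $f$ on $(\{0,1\}^n,\mu_p^n)$,
\[
\mathrm{Ent}_p(f)\ \ge\ \sum_{k=1}^n\Psi\big(\sqrt{q(1-q)}\,I_k\big)\ \ge\ h(q)\sum_{k=1}^nI_k^2 .
\]
Moreover, $\mathrm{Ent}_p(f)=h(q)\sum_kI_k^2$ if and only if $f=\pm\Pi_A$ for some $A\subset[n]$. In particular, the constant $h(q)$ is optimal for every $p$.
\end{theorem}

The argument treats one coordinate at a time, so the biases may differ. Let $\mu$ be the product measure with biases $p_1,\dots,p_n\in(0,1)$, and put $\sigma_k=\sqrt{p_k(1-p_k)}$, $q_k=4\sigma_k^2$ and $\chi_k=(x_k-p_k)/\sigma_k$. The coefficients $\hat f(S)$, the entropy $\mathrm{Ent}(f)$ and the influences $I_k$ are defined by the formulas above with $\mu$ in place of $\mu_p^n$. We write $T\cup k$ for $T\cup\{k\}$, and we call a distribution on subsets of $[n]$ a \emph{product distribution} if the events ``$k$ belongs to the set''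 are independent.

\begin{theorem}\label{thm:general}
Let $\mu$ be a product measure on $\{0,1\}^n$ with biases $p_1,\dots,p_n\in(0,1)$.
\begin{itemize}
\item[(i)] Let $f$ be real-valued with $\mathbb E[f^2]=1$, and put $c_k=\sum_{T\not\ni k}|\hat f(T)\hat f(T\cup k)|$. Then $c_k\le\frac12$ and $\mathrm{Ent}(f)\ge\sum_k\Psi(c_k)$, with equality if and only if $S\mapsto\hat f(S)^2$ is a product distribution.
\item[(ii)] If $f$ is Boolean, then $\mathrm{Ent}(f)\ge\sum_kh(q_k)I_k^2$.
\end{itemize}
\end{theorem}

By \eqref{eq:parity}, parities do not single out the exponent $2$. Since $I_k\le1$, smaller exponents give stronger inequalities, and the third result finds the smallest exponent that is possible. For $y\in[0,1]$ let $D(y\|p)=y\log\frac yp+(1-y)\log\frac{1-y}{1-p}\ge0$ be the relative entropy of a coin with bias $y$ with respect to a coin with bias $p$.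

\begin{theorem}\label{thm:linear}
Let $0<p<1$, $\omega=\arcsin\sqrt p$, and
\[
\lambda_p=\inf_{\varphi\notin\pi\mathbb Z}R_p(\varphi),\qquad R_p(\varphi)=\frac{h(\sin^2\varphi)+D\big(\sin^2(\varphi+\omega)\,\|\,p\big)}{\sin^2\varphi}.
\]
\begin{itemize}
\item[(a)] For every Boolean $f$ on $(\{0,1\}^n,\mu_p^n)$ we have $\mathrm{Ent}_p(f)\ge q\lambda_p\sum_kI_k$.
\item[(b)] We have $\frac{4\log2}{1+4\log2}(1-q)\le\lambda_p\le\frac{h(q)}q$. Consequently, for every Boolean $f$,
\[
\mathrm{Ent}_p(f)\ \ge\ \frac{4\log2}{1+4\log2}\,q(1-q)\sum_kI_k,\qquad \frac{4\log2}{1+4\log2}=0.734\ldots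
\]
\item[(c)] We have $q\lambda_p/h(q)\to1$ as $p\to0$ or $p\to1$. No bound $\mathrm{Ent}_p(f)\ge C\sum_kI_k$ for all Boolean $f$ can hold with $C>h(q)$.
\item[(d)] The exponent $1$ is optimal: for every $p\in(0,1)$, $0<r<1$ and $c>0$ there is a Boolean $f$ with $\mathrm{Ent}_p(f)<c\sum_kI_k^r$.
\end{itemize}
\end{theorem}

Section~\ref{sec:tools} collects the tools. Section~\ref{sec:pairs} reduces the problem to pairs of coefficients and works out a function of two variables. Sections \ref{sec:psi} and~\ref{sec:proof} prove Theorems \ref{thm:main} and~\ref{thm:general}, and Section~\ref{sec:linear} proves Theorem~\ref{thm:linear}.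

\section{Entropy and splitting along a coordinate}\label{sec:tools}

\subsection*{Shannon entropy}
For random variables with finitely many values, $H(Y)=-\sum_y\mathbb P(Y=y)\log\mathbb P(Y=y)$, and $H(Y\mid Z)$ is the average, with weights $\mathbb P(Z=z)$, of the entropy of the conditional law of $Y$ given $Z=z$. We use three textbook facts.
\begin{itemize}
\item[(E1)] Chain rule: $H(Y_1,\dots,Y_n)=\sum_kH(Y_k\mid Y_1,\dots,Y_{k-1})$.
\item[(E2)] Conditioning reduces entropy: $H(Y\mid Z,W)\le H(Y\mid Z)\le H(Y)$, and $H(Y\mid Z)=H(Y)$ if and only if $Y$ and $Z$ are independent.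
\item[(E3)] Subadditivity: $H(Y_1,\dots,Y_n)\le\sum_kH(Y_k)$; and $H(Y)\le\log M$ if $Y$ takes at most $M$ values.
\end{itemize}
Given $f$ with $\mathbb E[f^2]=1$, let $\mathbf S$ be a random set with $\mathbb P(\mathbf S=S)=\hat f(S)^2$, let $X_k$ be the indicator of the event $k\in\mathbf S$, and put $X=(X_1,\dots,X_n)$ and $X_{-k}=(X_j)_{j\ne k}$. Then $\mathrm{Ent}(f)=H(X)$.

\subsection*{Splitting along a coordinate}
The influences enter through the following lemma, stated for unequal biases. Fix $k$ and let $f_0,f_1$ be the restrictions of $f$ to $x_k=0$ and $x_k=1$, viewed as functions of the other coordinates.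

\begin{lemma}\label{lem:split}
For every real function $f$ and every $T\subset[n]\setminus\{k\}$,
\begin{equation}\label{eq:coef}
\hat f(T)=(1-p_k)\hat f_0(T)+p_k\hat f_1(T),\qquad \hat f(T\cup k)=\sigma_k\big(\hat f_1(T)-\hat f_0(T)\big).
\end{equation}
If $f$ is Boolean, then
\begin{align}
\sum_{S\ni k}\hat f(S)^2&=q_kI_k,\label{eq:energy}\\
\sum_{T\not\ni k}\hat f(T)\hat f(T\cup k)&=-2\sigma_k(1-2p_k)\,I_k.\label{eq:corr}
\end{align}
\end{lemma}

\begin{proof}
Put $g=(1-p_k)f_0+p_kf_1$ and $d=\sigma_k(f_1-f_0)$. Then $g+\chi_kd=g+(x_k-p_k)(f_1-f_0)$ equals $f_0$ at $x_k=0$ and $f_1$ at $x_k=1$, so $f=g+\chi_kd$. Expanding $g$ and $d$ in the other coordinates and using uniqueness of the expansion of $f$, we get $\hat g(T)=\hat f(T)$ and $\hat d(T)=\hat f(T\cup k)$. This is \eqref{eq:coef}, and by Parseval's identity the left sides of \eqref{eq:energy} and \eqref{eq:corr} are $\mathbb E[d^2]$ and $\mathbb E[gd]$.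

Let $f$ be Boolean. The event $f(x)\ne f(x\oplus e_k)$ is the event $f_0\ne f_1$, which therefore has probability $I_k$. Off this event $d=0$. On it $f_1=-f_0$, so $g=(1-2p_k)f_0$ and $d=-2\sigma_kf_0$, and since $f_0^2=1$ we get $d^2=q_k$ and $gd=-2\sigma_k(1-2p_k)$.
\end{proof}

Identity \eqref{eq:corr} drives the main proof. Wherever $x_k$ matters, $f$ is $\pm(1-2x_k)$ as a function of $x_k$. The sign depends on the other coordinates, but it cancels in the product $gd$, so all contributions to $\mathbb E[gd]$ have the same sign.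

\section{From entropy to pairs of coefficients}\label{sec:pairs}

Identity \eqref{eq:energy} says that $\mathbb P(X_k=1)=q_kI_k$. Marginals bound entropy from above: (E3) gives $\mathrm{Ent}(f)\le\sum_kh(q_kI_k)$. For a lower bound by a sum over coordinates we condition instead. By (E1) and (E2),
\begin{equation}\label{eq:chain}
H(X)=\sum_kH(X_k\mid X_1,\dots,X_{k-1})\ \ge\ \sum_kH(X_k\mid X_{-k}).
\end{equation}
Knowing $X_{-k}$ means knowing the pair $\{T,T\cup k\}$, $T\not\ni k$, that contains $\mathbf S$. This pair has probability $w_T=\hat f(T)^2+\hat f(T\cup k)^2$, and $\sum_{T\not\ni k}w_T=1$. If $w_T>0$, the conditional probability of $X_k=1$ is $\theta_T=\hat f(T\cup k)^2/w_T$. Summing over the pairs with $w_T>0$,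
\begin{equation}\label{eq:cond}
H(X_k\mid X_{-k})=\sum_Tw_T\,h(\theta_T).
\end{equation}

The difficulty is that the marginal does not control \eqref{eq:cond} from below. It fixes the average $\sum_Tw_T\theta_T=\mathbb P(X_k=1)$, but $h$ is concave, so Jensen's inequality points the wrong way. The obstruction is real: for $f=(\chi_1+\chi_2)/\sqrt2$ both marginals equal $\frac12$, while every $\theta_T$ is $0$ or $1$ and both conditional entropies vanish. We need to know that both members of many pairs carry weight, and \eqref{eq:corr} says this. With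
\begin{equation}\label{eq:sT}
s_T=\sqrt{\theta_T(1-\theta_T)}\in[0,\tfrac12],\qquad\text{we have}\qquad w_Ts_T=|\hat f(T)\hat f(T\cup k)|,
\end{equation}
so \eqref{eq:corr} bounds the average of $s_T$ from below. It is therefore natural to write $h(\theta)$ as a function of $s=\sqrt{\theta(1-\theta)}$. Solving $\theta(1-\theta)=s^2$ for the smaller root $\theta$ gives the function $\Psi$ of \eqref{eq:psi}. In the new variable the binary entropy turns out to be convex, and Jensen's inequality points the right way.

\begin{example}\label{ex:and}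
Let $n=2$, $p_1=p_2=p$ and $f=1-2x_1x_2$. Flipping $x_2$ changes $f$ exactly when $x_1=1$, so $I_2=p$, and $I_1=p$ by symmetry. Substituting $x_k=p+\sigma\chi_k$ gives
\[
\hat f(\emptyset)=1-2p^2,\qquad \hat f(\{1\})=\hat f(\{2\})=-2p\sigma,\qquad \hat f(\{1,2\})=-2\sigma^2 .
\]
For $k=2$ the pairs are $\{\emptyset,\{2\}\}$ and $\{\{1\},\{1,2\}\}$, and the products of their coefficients add up to
\[
-2p\sigma(1-2p^2)+4p\sigma^3=-2p\sigma\big(1-2p^2-2p(1-p)\big)=-2\sigma(1-2p)\,p,
\]
as \eqref{eq:corr} predicts. Hence $w_\emptyset s_\emptyset+w_{\{1\}}s_{\{1\}}\ge2\sigma|1-2p|\,p=\sqrt{q(1-q)}\,p$. Granting that $\Psi$ is convex and increasing and that $\Psi(Is)\ge I^2\Psi(s)$ for $0\le I\le1$, we obtain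
\[
H(X_2\mid X_1)=w_\emptyset\Psi(s_\emptyset)+w_{\{1\}}\Psi(s_{\{1\}})\ \ge\ \Psi\big(\sqrt{q(1-q)}\,p\big)\ \ge\ p^2\,\Psi\big(\sqrt{q(1-q)}\big)=h(q)\,p^2 .
\]
The same holds for $H(X_1\mid X_2)$, and \eqref{eq:chain} gives $\mathrm{Ent}_p(f)\ge2h(q)p^2=h(q)(I_1^2+I_2^2)$.

The example also shows what the triangle inequality can lose. At $p=\frac12$ all four coefficients are $\pm\frac12$, so $c_1=c_2=\frac12$, and Theorem~\ref{thm:general}(i) is the equality $\log4=2\Psi(\frac12)$. The signed products $-\frac14$ and $\frac14$ cancel, and Theorem~\ref{thm:main} gives only $\mathrm{Ent}_{1/2}(f)\ge0$.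
\end{example}

\section{The binary entropy as a function of $\sqrt{\theta(1-\theta)}$}\label{sec:psi}

\begin{lemma}\label{lem:psi}
\begin{itemize}
\item[(a)] $\Psi\big(\sqrt{\theta(1-\theta)}\big)=h(\theta)$ for all $\theta\in[0,1]$.
\item[(b)] $\Psi$ is continuous, strictly increasing and convex on $[0,\frac12]$.
\item[(c)] $\Psi(s)/s^2$ is strictly decreasing on $(0,\frac12]$. Hence $h(\theta)\ge(4\log2)\,\theta(1-\theta)$ for $\theta\in[0,1]$, and $\Psi(Is)\ge I^2\Psi(s)$ for $0\le I\le1$ and $0\le s\le\frac12$, where for $s>0$ equality holds only if $I\in\{0,1\}$.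
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $s^2=\theta(1-\theta)$, then $\sqrt{1-4s^2}=|1-2\theta|$, so the argument of $h$ in \eqref{eq:psi} is $\min(\theta,1-\theta)$, and $h(\theta)=h(1-\theta)$.

(b) $\Psi$ is a composition of continuous functions. For $0<s<\frac12$ put $t=\sqrt{1-4s^2}\in(0,1)$, so that $\Psi(s)=h(\frac{1-t}2)$ and $s=\frac12\sqrt{1-t^2}$. Since $h'(\theta)=\log\frac{1-\theta}\theta$,
\[
\frac{d}{dt}\,h\Big(\frac{1-t}2\Big)=-\frac12\log\frac{1+t}{1-t}=-\operatorname{artanh}t,\qquad \frac{ds}{dt}=-\frac{t}{2\sqrt{1-t^2}} .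
\]
Write $t=\tanh y$ with $y>0$, so that $\sqrt{1-t^2}=1/\cosh y$. Dividing the two derivatives gives
\begin{equation}\label{eq:psiprime}
\Psi'(s)=\frac{2\sqrt{1-t^2}\,\operatorname{artanh}t}{t}=\frac{2y}{\sinh y}>0 .
\end{equation}
As $s$ increases, $t$ and $y$ decrease, so $\frac{\sinh y}y=\sum_{j\ge0}\frac{y^{2j}}{(2j+1)!}$ decreases and $\Psi'(s)$ increases. Thus $\Psi$ is strictly increasing and convex on $(0,\frac12)$, and on $[0,\frac12]$ by continuity.

(c) For $\theta\in(0,1)$ the series $-\log(1-u)=\sum_{j\ge1}u^j/j$ gives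
\[
G(\theta):=\frac{h(\theta)}{\theta(1-\theta)}=\frac{-\log\theta}{1-\theta}+\frac{-\log(1-\theta)}{\theta}=\sum_{j\ge1}\frac{(1-\theta)^{j-1}+\theta^{j-1}}j .
\]
Every term is convex and the term $j=3$ is strictly convex, so $G$ is strictly convex. It is symmetric about $\frac12$, hence strictly decreasing on $(0,\frac12]$, with minimum $G(\frac12)=4\log2$; this gives the bound for $h$, which is trivial at $\theta\in\{0,1\}$. Now $\Psi(s)/s^2=G(\theta)$ for $\theta=\frac12(1-\sqrt{1-4s^2})$, which increases strictly from $0$ to $\frac12$ with $s$. This proves the first claim. For $0<I<1$ and $s>0$ it gives $\Psi(Is)/(Is)^2>\Psi(s)/s^2$, that is, $\Psi(Is)>I^2\Psi(s)$. If $I\in\{0,1\}$ or $s=0$, the two sides are equal because $\Psi(0)=0$.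
\end{proof}

\section{Proofs of Theorems \ref{thm:main} and \ref{thm:general}}\label{sec:proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(i)]
Fix $k$. By \eqref{eq:sT}, $c_k=\sum_Tw_Ts_T$ is an average of numbers in $[0,\frac12]$; pairs with $w_T=0$ contribute nothing. So $c_k\le\frac12$, and \eqref{eq:cond}, Lemma~\ref{lem:psi}(a) and Jensen's inequality for the convex function $\Psi$ give
\begin{equation}\label{eq:jensen}
H(X_k\mid X_{-k})=\sum_Tw_T\Psi(s_T)\ \ge\ \Psi\Big(\sum_Tw_Ts_T\Big)=\Psi(c_k).
\end{equation}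
Together with \eqref{eq:chain} this proves $\mathrm{Ent}(f)\ge\sum_k\Psi(c_k)$.

Suppose that equality holds. Then $H(X)=\sum_jH(X_j\mid X_{-j})$. Fix $k$ and apply the chain rule in an order that puts $k$ first. The inequality in \eqref{eq:chain} holds term by term in any order, so each term is an equality, and the first one reads $H(X_k)=H(X_k\mid X_{-k})$. By (E2), $X_k$ is independent of $X_{-k}$, in particular of $(X_1,\dots,X_{k-1})$. As this holds for all $k$, the joint law factors and $X_1,\dots,X_n$ are independent. Conversely, if they are independent, then both sides of \eqref{eq:chain} equal $\sum_kH(X_k)$ by (E2), and $\theta_T=\mathbb P(X_k=1)$ for every $T$ with $w_T>0$, so $s_T$ is constant and \eqref{eq:jensen} is an equality.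
\end{proof}

So far $(\hat f(S))_S$ was an arbitrary unit vector, and neither the measure nor the values of $f$ played a role. They enter now, through \eqref{eq:corr}.

\begin{proof}[Proof of Theorem~\ref{thm:general}(ii) and of the inequalities in Theorem~\ref{thm:main}]
Let $f$ be Boolean. By the triangle inequality and \eqref{eq:corr},
\[
c_k\ \ge\ 2\sigma_k|1-2p_k|\,I_k=\sqrt{q_k(1-q_k)}\,I_k .
\]
Part (i), the monotonicity of $\Psi$, and parts (c) and (a) of Lemma~\ref{lem:psi} give
\begin{equation}\label{eq:final}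
\mathrm{Ent}(f)\ \ge\ \sum_k\Psi\big(\sqrt{q_k(1-q_k)}\,I_k\big)\ \ge\ \sum_kI_k^2\,\Psi\big(\sqrt{q_k(1-q_k)}\big)=\sum_kh(q_k)I_k^2 .
\end{equation}
This is (ii), and for $p_1=\dots=p_n=p$ it is the chain of inequalities in Theorem~\ref{thm:main}.
\end{proof}

\begin{proof}[Proof of the equality statement in Theorem~\ref{thm:main}]
Equality for $f=\pm\Pi_A$, and with it the optimality of $h(q)$, is \eqref{eq:parity}. Conversely, assume that $\mathrm{Ent}_p(f)=h(q)\sum_kI_k^2$.

Let $p\ne\frac12$. Then $s=\sqrt{q(1-q)}>0$. The second inequality in \eqref{eq:final} holds term by term, so $\Psi(I_ks)=I_k^2\Psi(s)$ for each $k$, and Lemma~\ref{lem:psi}(c) forces $I_k\in\{0,1\}$. Every point of the cube has positive mass, so flipping $x_k$ never changes $f$ if $I_k=0$ and always changes $f$ if $I_k=1$. Let $A=\{k:I_k=1\}$. Moving from $0$ to $x$ by single flips gives $f(x)=f(0)\prod_{k\in A}(-1)^{x_k}=f(0)\,\Pi_A(x)$.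

Let $p=\frac12$. Now $s=0$ and the previous argument gives nothing, but $h(q)=h(1)=0$, so $\mathrm{Ent}_p(f)=0$. Then the spectral distribution is a point mass at some set $A$, and $f=\pm\chi_A=\pm(-1)^{|A|}\Pi_A$.
\end{proof}

\begin{remark}
The proof uses the values $\pm1$ only through \eqref{eq:corr}. Some such hypothesis is needed: $\chi_k$ has norm $1$, changes value whenever $x_k$ is flipped, and has entropy $0$.
\end{remark}

\section{A bound linear in the influences}\label{sec:linear}

The middle term in Theorem~\ref{thm:main} is weak for small influences. As $s\to0$ we have $y\to\infty$ in \eqref{eq:psiprime}, so $\Psi'(s)\to0$ and $\Psi(\sqrt{q(1-q)}\,I)=o(I)$ as $I\to0$. A linear bound needs a quantity that is linear in $I_k$ from the start. Identity \eqref{eq:energy} provides one: summing it over $k$,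
\begin{equation}\label{eq:degree}
\sum_S|S|\,\hat f(S)^2=q\sum_kI_k .
\end{equation}
We compare the entropy with the left side by induction on $n$: passing from the restrictions $f_0,f_1$ to $f$ should raise the average entropy by a multiple of the weight $\sum_{S\ni n}\hat f(S)^2$. By \eqref{eq:coef} the passage acts on each pair $(\hat f_0(T),\hat f_1(T))$ separately, so the question becomes an inequality for two real numbers, and $\lambda_p$ is its best constant.

\subsection*{The two-point inequality}
Let $\eta(t)=-t^2\log t^2$, $\eta(0)=0$, so that $\mathrm{Ent}_p(f)=\sum_S\eta(\hat f(S))$.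

\begin{lemma}\label{lem:two}
Let $\alpha,\beta$ be real, $u=(1-p)\alpha+p\beta$ and $v=\sigma(\beta-\alpha)$. Then
\begin{align}
u^2+v^2&=(1-p)\alpha^2+p\beta^2,\label{eq:iso}\\
\eta(u)+\eta(v)&\ge(1-p)\eta(\alpha)+p\,\eta(\beta)+\lambda_pv^2.\label{eq:two}
\end{align}
\end{lemma}

\begin{proof}
Put $a=\sqrt{1-p}\,\alpha$ and $b=\sqrt p\,\beta$. Since $\cos\omega=\sqrt{1-p}$ and $\sin\omega=\sqrt p$,
\[
u=a\cos\omega+b\sin\omega,\qquad v=-a\sin\omega+b\cos\omega .
\]
Thus $(u,v)$ is $(a,b)$ rotated by the angle $-\omega$, which proves \eqref{eq:iso}. If $v=0$, then $\alpha=\beta=u$ and \eqref{eq:two} is an equality. Let $v\ne0$. Since $\eta(tx)=t^2\eta(x)+x^2\eta(t)$, replacing $(\alpha,\beta)$ by $(t\alpha,t\beta)$ with $t>0$ multiplies both sides of \eqref{eq:two} by $t^2$ and adds $\eta(t)$ times the two sides of \eqref{eq:iso}. So we may assume that $(u,v)=(\cos\varphi,\sin\varphi)$ with $\varphi\notin\pi\mathbb Z$. Then $(a,b)=(\cos(\varphi+\omega),\sin(\varphi+\omega))$. With $y=\sin^2(\varphi+\omega)$ we have $\alpha^2=\frac{1-y}{1-p}$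 and $\beta^2=\frac yp$, so
\[
(1-p)\eta(\alpha)+p\,\eta(\beta)=-(1-y)\log\frac{1-y}{1-p}-y\log\frac yp=-D(y\|p),
\]
while $\eta(u)+\eta(v)=h(\sin^2\varphi)$. Inequality \eqref{eq:two} now reads $R_p(\varphi)\ge\lambda_p$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:linear}(a)]
By \eqref{eq:degree} it suffices to show that $\mathrm{Ent}_p(f)\ge\lambda_p\sum_S|S|\hat f(S)^2$ for Boolean $f$. We use induction on $n$. For $n=0$ the function is a constant $\pm1$ and both sides are $0$; apart from \eqref{eq:degree}, this is the only use of the values of $f$. Let $n\ge1$ and split along $x_n$; the restrictions $f_0,f_1$ are Boolean. For $T\subset[n-1]$ take $\alpha=\hat f_0(T)$ and $\beta=\hat f_1(T)$, so that $u=\hat f(T)$ and $v=\hat f(T\cup n)$ by \eqref{eq:coef}. Summing \eqref{eq:two} over $T$,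
\[
\mathrm{Ent}_p(f)\ \ge\ (1-p)\,\mathrm{Ent}_p(f_0)+p\,\mathrm{Ent}_p(f_1)+\lambda_p\sum_{S\ni n}\hat f(S)^2 .
\]
By the induction hypothesis and \eqref{eq:iso}, the first two terms together are at least
\[
\lambda_p\sum_{T\subset[n-1]}|T|\big(\hat f(T)^2+\hat f(T\cup n)^2\big)=\lambda_p\sum_{S\subset[n]}|S\setminus\{n\}|\,\hat f(S)^2 .
\]
The last term adds $1$ to $|S\setminus\{n\}|$ for the sets $S$ that contain $n$, which closes the induction.
\end{proof}

\subsection*{Bounds for $\lambda_p$}
Throughout, $\tau=\sin^2\varphi\in(0,1]$ and $y=\sin^2(\varphi+\omega)$, so $R_p(\varphi)=h(\tau)/\tau+D(y\|p)/\tau$. The first term is small only when $\cos\varphi$ is near $0$. The second vanishes only when $y=p$, that is, when $\varphi\equiv-2\omega\pmod\pi$, the solutions $\varphi\equiv0$ being excluded. Both terms can vanish together only if $\cos2\omega=0$, and $\cos^22\omega=(1-2p)^2=1-q$. The proof of (b) makes this quantitative.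

\begin{proof}[Proof of Theorem~\ref{thm:linear}(b)]
\emph{Upper bound.} The function $1-2x_1$ corresponds to $(\alpha,\beta)=(1,-1)$, that is, $(u,v)=(1-2p,-2\sigma)=(\cos2\omega,-\sin2\omega)$. So take $\varphi=-2\omega$, which is not in $\pi\mathbb Z$ because $0<\omega<\frac\pi2$. Then $\tau=4\sigma^2=q$ and $y=p$, so $R_p(-2\omega)=h(q)/q$.

\emph{Lower bound.} Let $L=4\log2$. By Lemma~\ref{lem:psi}(c), $h(\tau)/\tau\ge L\cos^2\varphi$. To bound $D$ by a trigonometric expression, apply Jensen's inequality to the concave function $\log$ with weights $y$ and $1-y$, omitting a term of weight $0$: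
\[
D(y\|p)=-2\Big[y\log\sqrt{\tfrac py}+(1-y)\log\sqrt{\tfrac{1-p}{1-y}}\Big]\ge-\log B^2\ge1-B^2,
\]
where $B=\sqrt{yp}+\sqrt{(1-y)(1-p)}$. Since $|x|+|z|=\max(|x+z|,|x-z|)$, the addition formulas give
\[
B=|\cos(\varphi+\omega)\cos\omega|+|\sin(\varphi+\omega)\sin\omega|=\max\big(|\cos\varphi|,|\cos(\varphi+2\omega)|\big).
\]
Hence $D(y\|p)\ge\min(\sin^2\varphi,\sin^2(\varphi+2\omega))$. If the minimum is $\sin^2\varphi$, then $R_p(\varphi)\ge1\ge\frac L{1+L}(1-q)$. Otherwise put $a=|\cos\varphi|$, $b=|\sin(\varphi+2\omega)|$ and $s=|\sin\varphi|$, so that $R_p(\varphi)\ge La^2+b^2/s^2$. The numbers $a$ and $b$ cannot both be small, because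
\[
|\cos2\omega|=|\cos(\varphi+2\omega)\cos\varphi+\sin(\varphi+2\omega)\sin\varphi|\le a+bs .
\]
Writing $a+bs=\sqrt L\,a\cdot\frac1{\sqrt L}+\frac bs\cdot s^2$ and using the Cauchy--Schwarz inequality,
\[
1-q\le(a+bs)^2\le\Big(La^2+\frac{b^2}{s^2}\Big)\Big(\frac1L+s^4\Big)\le R_p(\varphi)\,\frac{1+L}L .
\]
In both cases $R_p(\varphi)\ge\frac L{1+L}(1-q)$. The displayed consequence follows from (a).
\end{proof}

For small $p$ this lower bound stays bounded while $h(q)/q$ grows like $\log\frac1p$, so (c) needs a finer estimate. When $\tau$ is at most of order $p$, the term $h(\tau)/\tau\ge\log\frac1\tau$ is already large enough. When $\tau$ is much larger than $p$, the rotation by the small angle $\omega$ hardly changes $\tau$, the term $D(y\|p)/\tau$ contributes about $\log\frac\tau p$, and the two terms again add up to about $\log\frac1p$.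

\begin{proof}[Proof of Theorem~\ref{thm:linear}(c)]
The second statement is \eqref{eq:parity} with $r=1$ and $|A|=1$. For the first, note that replacing $p$ by $1-p$ replaces $\omega$ by $\frac\pi2-\omega$; since $\sin^2(-\varphi+\frac\pi2-\omega)=1-y$ and $D(1-y\|1-p)=D(y\|p)$, we get $R_{1-p}(-\varphi)=R_p(\varphi)$ and $\lambda_{1-p}=\lambda_p$. So it suffices to let $p\to0$.

Fix $M>4$, let $p$ be so small that $M(1-p)\ge4$, and put $\kappa=(\sqrt{1-p}-M^{-1/2})^2\in(0,1)$. We use $h(\tau)\ge\tau\log\frac1\tau$ in both of the following cases.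

\emph{Case $\tau\le Mp$.} Here $R_p(\varphi)\ge\log\frac1\tau\ge\log\frac1p-\log M$.

\emph{Case $\tau>Mp$.} Now $\sqrt p<\sqrt{\tau/M}$, so
\[
\sqrt y=|\sin\varphi\cos\omega+\cos\varphi\sin\omega|\ge\sqrt{\tau(1-p)}-\sqrt p\ge\sqrt{\kappa\tau}.
\]
Thus $y\ge y_0:=\kappa\tau$, and $y_0\ge\kappa Mp=(\sqrt{M(1-p)}-1)^2p\ge p$. The function $D(\cdot\|p)$ is increasing on $[p,1]$, since
\begin{equation}\label{eq:Dprime}
\frac{\partial}{\partial y}D(y\|p)=\log\frac{y(1-p)}{p(1-y)} .
\end{equation}
Also $(1-y_0)\log\frac{1-y_0}{1-p}\ge(1-y_0)\log(1-y_0)\ge-y_0$, by the inequality $x\log x\ge x-1$. Therefore $D(y\|p)\ge D(y_0\|p)\ge y_0\log\frac{y_0}p-y_0$, and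
\[
R_p(\varphi)\ge\log\frac1\tau+\kappa\Big[\log\frac\tau p+\log\kappa-1\Big]=(1-\kappa)\log\frac1\tau+\kappa\Big[\log\frac1p+\log\kappa-1\Big]\ge\kappa\Big[\log\frac1p+\log\kappa-1\Big].
\]

Both bounds are independent of $\varphi$, and $\kappa\to(1-M^{-1/2})^2$ as $p\to0$. So $\liminf_{p\to0}\lambda_p/\log\frac1p\ge(1-M^{-1/2})^2$ for every $M>4$, and this lower limit is at least $1$. On the other hand,
\[
\frac{h(q)}q=\log\frac1p-\log\big(4(1-p)\big)+\frac{-(1-q)\log(1-q)}q,
\]
and the last term lies in $[0,1]$, again by $x\log x\ge x-1$. Hence $h(q)/q\sim\log\frac1p$, and with $\lambda_p\le h(q)/q$ we get $q\lambda_p/h(q)\to1$.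
\end{proof}

\subsection*{Optimality of the exponent}
A coordinate of influence $\rho$ costs at most $h(q\rho)$ in entropy, which for small $\rho$ is much less than $\rho^r$ when $r<1$. We want many coordinates of the same small influence. A few extra coordinates, which switch on a long parity with probability $\rho$, produce them at a cost that does not grow with the length of the parity.

\begin{proof}[Proof of Theorem~\ref{thm:linear}(d)]
On $\{0,1\}^m\times\{0,1\}^N$ with $m,N\ge1$ let
\[
f(z,x)=\begin{cases}\prod_{i=1}^N(1-2x_i)&\text{if } z=(1,\dots,1),\\ 1&\text{otherwise.}\end{cases}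
\]
Flipping $x_i$ changes $f$ exactly when $z=(1,\dots,1)$, so each $x_i$ has influence $\rho=p^m$ and $\sum_kI_k^r\ge N\rho^r$. By \eqref{eq:energy}, the indicator that $\mathbf S$ contains the coordinate $x_i$ has entropy $h(q\rho)$, and the $m$ indicators that belong to $z$ take at most $2^m$ joint values. By (E3),
\[
\mathrm{Ent}_p(f)\le N\,h(q\rho)+m\log2 .
\]
From $h(x)\le x\log\frac1x+x$ and $r<1$ we get $h(q\rho)/\rho^r\to0$ as $\rho\to0$. Choose $m$ with $h(q\rho)<\frac c2\rho^r$, and then $N>2m\log2/(c\rho^r)$. Each of the two terms is less than $\frac c2N\rho^r$, so $\mathrm{Ent}_p(f)<cN\rho^r\le c\sum_kI_k^r$.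
\end{proof}

\subsection*{The constant in the linear bound}
Theorem~\ref{thm:main} has the sharp constant with exponent $2$, and Theorem~\ref{thm:linear} has the optimal exponent $1$ with the constant $q\lambda_p\le h(q)$. We do not decide whether $q\lambda_p$ can be replaced by $h(q)$ in the linear bound. The two-point inequality alone does not give this.

\begin{remark}
For $p\ne\frac12$ we have $\lambda_p<h(q)/q$. Indeed, at $\varphi=-2\omega$ we have $y=p$, where $D(\cdot\|p)$ and, by \eqref{eq:Dprime}, its derivative vanish, so $D(y\|p)/\tau$ has derivative $0$ in $\varphi$. On the other hand $\frac d{d\tau}\frac{h(\tau)}\tau=\frac{\log(1-\tau)}{\tau^2}\ne0$ at $\tau=q\in(0,1)$, and $\frac{d\tau}{d\varphi}=\sin2\varphi=-\sin4\omega\ne0$ because $4\omega\in(0,2\pi)\setminus\{\pi\}$. So $R_p'(-2\omega)\ne0$, and $R_p$ takes values below $R_p(-2\omega)=h(q)/q$. In particular, on parities the bound of Theorem~\ref{thm:linear}(a) is strictly weaker than \eqref{eq:conj}, while for a nonconstant function whose influences are all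 less than $q\lambda_p/h(q)$ it is stronger.
\end{remark}

\begin{thebibliography}{1}

\bibitem{Chang}
Fan Chang, \emph{A Lower Bound for the Fourier Entropy of Boolean Functions on the Biased Hypercube}, arXiv:2511.07739 (2025).

\end{thebibliography}
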